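# Matrix factorizations over Bézout domains and the Krull–Schmidt property

## 1. A guess from Smith normal form: the building blocks are prime powers

Fix an integral domain $R$ and a nonzero element $W$. Consider pairs $(u,v)$ of square matrices over $R$ with $uv=vu=W\cdot 1$, identified up to a suitable notion of homotopy. Does every such pair split into finitely many pieces that cannot be cut further, in the strong sense that each piece has a local endomorphism ring?

Over $\mathbb Z$ one guesses the answer at once. Smith normal form makes $u$ diagonal, and then $v=Wu^{-1}$ is diagonal too, so the pair is a direct sum of $1\times1$ pairs $(v_j,W/v_j)$. The Chinese remainder theorem should cut these into prime-power pieces $(p^k,W/p^k)$. A prime that divides $W$ only once should contribute nothing. So the guess is: yes, provided that the part of $W$ carrying squares is a finite product of primes, and the pieces are the pairs $(p^k,W/p^k)$ with $p^2\mid W$.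

We shall test this guess and then prove it when $R$ is any Bézout domain. It was stated as a conjecture, in the form "$\mathrm{hmf}(R,W)$ is a Krull–Schmidt category", by Dmitry Doryn, Calin Iuliu Lazaroiu and Mehdi Tavakol, "Elementary matrix factorizations over Bézout domains", arXiv:1801.02369 (2018). Smith normal form will not be at our disposal. Here are the precise definitions.

**Definition (Bézout domain).** A Bézout domain is an integral domain in which every finitely generated ideal is principal.

Examples are $\mathbb Z$, every principal ideal domain, every valuation domain (a domain in which, of any two elements, one divides the other; fields are allowed), and the ring of entire functions on $\mathbb C$ (Helmer, 1940). From now on $R$ is a Bézout domain and $0\neq W\in R$. We write $x\sim y$ for "$x$ and $y$ are associate", and a gcd of $x,y$ means a generator of the ideal $(x,y)$. Two consequences are used all the time.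

**Fact A.** If $g=\gcd(x,y)$ in $R$, then $g$ generates $(x,y)$ in every localization $S^{-1}R$. Gcds are compatible with localization.

**Fact B.** Let $\pi$ be irreducible. If $x\notin(\pi)$, then $\gcd(x,\pi)$ divides $\pi$ and is not associate to $\pi$, so it is a unit and $(x,\pi)=R$. Hence $(\pi)$ is a maximal ideal and $\pi$ is prime. Prime elements are irreducible in any domain, so this applies to every prime $p$. A maximal ideal containing $p^k$ ($k\ge1$) contains $p$, hence equals $(p)$. So $p^k$ lies in exactly one maximal ideal, namely $(p)$.

**Definition (critically-finite).** An element $W_0\in R$ is square-free if there is no non-unit $d$ with $d^2\mid W_0$. A nonzero $W$ is critically-finite if $W=W_0W_c$, where $W_0\neq0$ is square-free and $W_c=p_1^{n_1}\cdots p_N^{n_N}$ with pairwise non-associate primes $p_i$ and all $n_i\ge2$. (The empty product, $N=0$, is allowed.)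

In $\mathbb Z$ every nonzero element is critically-finite: $12=3\cdot 2^2$. In the ring of entire functions, $\sin(\pi z)$ is square-free, because its zeros are simple, so that $d^2\mid\sin(\pi z)$ forces $d$ to have no zeros. Yet it is not a finite product of primes times a unit, since it is divisible by the infinitely many pairwise non-associate primes $z-m$, $m\in\mathbb Z$. The element $z^2\sin(\pi z)$ is critically-finite, with $W_0=\sin(\pi z)$ and $W_c=z^2$. Note that here $p_1=z$ divides $W_0$ too; rewriting the element as $z^3\cdot\bigl(\sin(\pi z)/z\bigr)$ removes this overlap.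

**Definition (matrix factorizations).** A finite rank matrix factorization of $W$ is a pair $a=(M,D)$, where $M=M^0\oplus M^1$ is a $\mathbb Z_2$-graded free module of finite rank and $D$ is an odd endomorphism with $D^2=W\,\mathrm{id}_M$. In the category $\mathrm{hmf}(R,W)$ the morphisms $(M,D)\to(M',D')$ are the even $R$-linear maps $f$ with $D'f=fD$, modulo the null-homotopic ones $D'h+hD$ with $h$ odd.

Concretely, $D$ consists of $u=D|_{M^0}:M^0\to M^1$ and $v=D|_{M^1}:M^1\to M^0$ with $uv=W$, $vu=W$. Changing bases of $M^0$ and $M^1$ replaces $(u,v)$ by $(PuQ^{-1},QvP^{-1})$ with $P,Q$ invertible. The category is $R$-linear and additive. An object $a$ is a zero object exactly when $\mathrm{id}_a=0$.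

For $v\mid W$ let $e_v$ be the rank-one factorization with $M^0=M^1=R$, $D|_{M^0}=v$ and $D|_{M^1}=W/v$.

**Definition (Krull–Schmidt).** A ring is local (quasi-local) if its non-invertible elements form a two-sided ideal; in particular it is nonzero. An additive category is Krull–Schmidt if every object is a finite direct sum of objects with local endomorphism rings. The zero object is the empty sum.

A local ring has only the idempotents $0,1$, so an object with a local endomorphism ring is indecomposable.

## 2. Rank-one objects, and the cases $W$ square-free, $W=p^n$, $W=36$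

**Lemma 1.** (a) An even map $(f_0,f_1):e_v\to e_{v'}$ commutes with $D$ if and only if $f_1v=v'f_0$.
(b) The map $f\mapsto f_0$ induces $\mathrm{End}(e_v)\cong R/(v,W/v)$. In particular $e_v\cong0$ if $v$ or $W/v$ is a unit.
(c) If $\varepsilon$ is a unit, $e_{\varepsilon v}\cong e_v$.

*Proof.* (a) The condition on $M^0$ is $f_1v=v'f_0$. The condition on $M^1$ is $f_0(W/v)=(W/v')f_1$, which is the first one multiplied by $W/(vv')$ in the fraction field. (b) For $v=v'$ the condition says $f_0=f_1$. A homotopy is a pair $h_0:M^0\to M^1$, $h_1:M^1\to M^0$, and $Dh+hD$ is multiplication by $(W/v)h_0+vh_1$ on both $M^0$ and $M^1$. These scalars fill the ideal $(v,W/v)$. (c) The map $(1,\varepsilon):e_v\to e_{\varepsilon v}$ is a morphism by (a), with inverse $(1,\varepsilon^{-1})$. $\square$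

**Lemma 2.** (a) Let $ws\mid W$. If $e_w\cong e_{ws}$, then $s$ is a unit in $R/(w,W/w)$.
(b) Let $w^2\mid W$ and $W=w^2t$. Then $\mathrm{End}(e_w)=\mathrm{End}(e_{W/w})=R/(w)$, and $e_w\cong e_{W/w}$ if and only if $t$ is a unit modulo $w$.

*Proof.* (a) By Lemma 1(a), a morphism $f:e_w\to e_{ws}$ satisfies $f_1=sf_0$, and a morphism $g:e_{ws}\to e_w$ satisfies $g_0=sg_1$. So $gf$ is the class of $g_0f_0=s\,g_1f_0$ in $\mathrm{End}(e_w)=R/(w,W/w)$. If $gf=\mathrm{id}$, then $s$ is a unit there. (b) Since $w\mid W/w=wt$, both endomorphism rings are $R/(w,wt)=R/(w)$. Part (a) with $s=t$ gives "only if". Conversely let $ts'\equiv1$ modulo $w$. Then $f=(1,t)$ and $g=(ts',s')$ are morphisms $e_w\rightleftarrows e_{wt}$, and both composites are multiplication by $ts'$, which is $1$ in $R/(w)$. $\square$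

Now the test cases.

*$W$ square-free.* For $v\mid W$ put $g=\gcd(v,W/v)$. Then $g^2\mid v\cdot(W/v)=W$, so $g$ is a unit and $\mathrm{End}(e_v)=0$. Rank-one objects vanish, as guessed. We do not yet know this in higher rank.

*$W=p^n$, $p$ prime.* Here $\mathrm{End}(e_{p^k})=R/(p^{\min(k,n-k)})$. For $1\le k\le n-1$ this is nonzero, with unique maximal ideal $(p)/(p^{\min(k,n-k)})$ by Fact B, so it is local. Are $e_{p^k}$ and $e_{p^{n-k}}$ isomorphic when $k<n-k$? Lemma 2(a) with $s=p^{n-2k}$ says no, since $s$ is not a unit in $R/(p^k)$. As $\min(k,n-k)$ is determined by the annihilator of $\mathrm{End}(e_{p^k})$, the objects $e_p,\dots,e_{p^{n-1}}$ are pairwise non-isomorphic.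

*A $2\times2$ example for $W=p^2$.* Let $u=\begin{pmatrix}p&b\\0&p\end{pmatrix}$ and $v=\begin{pmatrix}p&-b\\0&p\end{pmatrix}$. If $p\mid b$, a column operation makes $u$ diagonal and the object is $e_p\oplus e_p$. If $p\nmid b$, then $(p,b)=R$. Invertible column operations of determinant $1$ turn the row $(p,b)$ into $(1,0)$. The new $u$ is $\begin{pmatrix}1&0\\r&p^2\end{pmatrix}$, because the determinant is unchanged. A row operation clears $r$, and the object is $e_1\oplus e_{p^2}\cong0$.

*$R=\mathbb Z$, $W=36$.* For $v>0$ dividing $36$, $\gcd(v,36/v)$ is $1$ unless $v\in\{2,3,6,12,18\}$. Lemma 2(b) with $w=2$, $t=9$ gives $e_2\cong e_{18}$, and with $w=3$, $t=4$ it gives $e_3\cong e_{12}$. Finally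
$$\begin{pmatrix}1&1\\-3&-2\end{pmatrix}\begin{pmatrix}2&0\\0&3\end{pmatrix}\begin{pmatrix}-1&-3\\1&2\end{pmatrix}=\begin{pmatrix}1&0\\0&6\end{pmatrix},$$
and the outer matrices have determinant $1$, so $e_2\oplus e_3\cong e_1\oplus e_6\cong e_6$. Only $e_2$ and $e_3$ remain as building blocks, as guessed.

## 3. Three theorems

**Theorem 1 (the conjecture).** Let $R$ be a Bézout domain and $W$ critically-finite. Then $\mathrm{hmf}(R,W)$ is Krull–Schmidt. More precisely, write $W=W_0\prod_{i=1}^Np_i^{n_i}$ with $W_0$ square-free, $p_i$ pairwise non-associate primes, $n_i\ge2$ and $p_i\nmid W_0$, which is always possible. Then every object is isomorphic to a finite direct sum of objects $e_{p_i^k}$ with $1\le k\le n_i-1$, and $\mathrm{End}(e_{p_i^k})\cong R/(p_i^{\min(k,n_i-k)})$ is local. Localization gives an equivalence $\mathrm{hmf}(R,W)\simeq\prod_i\mathrm{hmf}(R_{(p_i)},W)$.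

**Theorem 2 (exact range of the Krull–Schmidt property).** Let $R$ be a Bézout domain and $0\ne W\in R$. The following are equivalent:

1. [(i)] $\mathrm{hmf}(R,W)$ is Krull–Schmidt;
2. [(ii)] for every $d$ with $d^2\mid W$, the ring $R/(d)$ is a finite product of local rings (the empty product if $d$ is a unit);
3. [(iii)] every non-unit $d$ with $d^2\mid W$ is a finite product of elements each lying in exactly one maximal ideal of $R$.

In this case the indecomposables are, up to isomorphism, exactly the $e_w$ and $e_{W/w}$ with $w^2\mid W$ and $w$ lying in exactly one maximal ideal.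

**Theorem 3 (converse to the conjecture).** Let $R$ be a Bézout domain and $0\ne W\in R$. Then $W$ is critically-finite if and only if $\mathrm{hmf}(R,W)$ is Krull–Schmidt with only finitely many isomorphism classes of indecomposable objects. In the notation of Theorem 1, their number is $\sum_i(n_i-1)$.

## 4. Diagonalizing over $R$: termination, and a bilinear equation

The first thing to try is to run Smith's algorithm over $R$. Its basic move is available: if $g=\gcd(x,y)=\alpha x+\beta y\neq0$ with $x=gx'$, $y=gy'$, then $\alpha x'+\beta y'=1$ and
$$(x,y)\begin{pmatrix}\alpha&-y'\\\beta&x'\end{pmatrix}=(g,0),$$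
where the matrix has determinant $1$. So one can clear the first row. Clearing the first column then spoils the row, one clears the row again, and so on. Each round replaces the corner entry by a divisor of it. In a principal ideal domain the ascending chain condition stops the process, but a Bézout domain need not satisfy that condition, so the termination argument is lost. What remains is a triangular form.

Look at the triangular case $A=\begin{pmatrix}a&b\\0&c\end{pmatrix}$ with $ac\ne0$ and $(a,b,c)=R$. It belongs to the factorization $(A,\mathrm{adj}A)$ of $W=ac$. Suppose $PAQ=\mathrm{diag}(d_1,d_2)$ with $P,Q$ invertible. The ideal generated by the entries does not change, so $\alpha d_1+\beta d_2=1$ for some $\alpha,\beta$. Then $x=(1,1)P$ and $y=Q(\alpha,\beta)^T$ satisfy $xAy=1$, that is,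
$$x_1y_1\,a+x_1y_2\,b+x_2y_2\,c=1. \tag{1}$$
The Bézout property solves the linear equation $\lambda a+\mu b+\nu c=1$. Diagonalization requires a solution of the special shape $(x_1y_1,x_1y_2,x_2y_2)$, and nothing in the definition of a Bézout domain hands us one. This is where the direct approach stops. We shall not assume that matrices over $R$ can be diagonalized.

If $R$ is a valuation domain, however, one of $a,b,c$ is a unit and the difficulty disappears. This suggests localizing at the maximal ideals, which raises two problems. First, local decompositions must be glued. Second, $W$ may lie in infinitely many maximal ideals: $z^2\sin(\pi z)$ lies in $(z-m)$ for every $m\in\mathbb Z$. The next three sections deal in turn with the local structure, with the maximal ideals that do not matter, and with the gluing.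

## 5. Localization, and diagonal form over valuation domains

**Lemma 3.** $W$ annihilates every $\mathrm{Hom}(a,b)$ in $\mathrm{hmf}(R,W)$.

*Proof.* It suffices that $W\,\mathrm{id}_a=0$. Let $h$ be the odd map with $h|_{M^0}=D|_{M^0}$ and $h|_{M^1}=0$. On $M^0$ we get $Dh+hD=D^2+0=W$, and on $M^1$ we get $Dh+hD=0+D^2=W$. $\square$

**Lemma 4.** For a multiplicative set $S\not\ni0$ and objects $a,b$,
$$S^{-1}\mathrm{Hom}_{\mathrm{hmf}(R,W)}(a,b)=\mathrm{Hom}_{\mathrm{hmf}(S^{-1}R,W)}(S^{-1}a,S^{-1}b), \tag{2}$$
compatibly with composition. A morphism that vanishes in $\mathrm{Hom}(a_{\mathfrak m},b_{\mathfrak m})$ for every maximal ideal $\mathfrak m$ is $0$.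

*Proof.* On the $\mathbb Z_2$-graded module $\mathrm{Hom}_R(M,M')$ put $\delta f=D'f-(-1)^{|f|}fD$. For even $f$ this is $D'f-fD$; for odd $h$ it is $D'h+hD$. One computes $\delta^2f=Wf-fW=0$ in both parities: for even $f$, $D'(D'f-fD)+(D'f-fD)D=Wf-fW$, and for odd $h$, $D'(D'h+hD)-(D'h+hD)D=Wh-hW$. So $\mathrm{Hom}_{\mathrm{hmf}}(a,b)$ is the even cohomology of $\delta$. As $M,M'$ are finite free, $S^{-1}\mathrm{Hom}_R(M,M')=\mathrm{Hom}_{S^{-1}R}(S^{-1}M,S^{-1}M')$, and localization, being exact, commutes with cohomology. The last claim is the textbook fact that an element of a module is $0$ if it is $0$ in all localizations at maximal ideals. $\square$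

**Proposition 5.** (a) $R_{\mathfrak m}$ is a valuation domain for every maximal ideal $\mathfrak m$.
(b) Let $V$ be a valuation domain and $0\ne W\in V$. Every object of $\mathrm{hmf}(V,W)$ is isomorphic to some $\bigoplus_je_{v_j}$ with $v_j\mid W$.
(c) In (b), $(v_j,W/v_j)=(d_j)$ with $d_j\in\{v_j,W/v_j\}$ and $d_j^2\mid W$.

*Proof.* (a) Up to units of $R_{\mathfrak m}$, its elements come from $R$. Let $x,y\in R$, not both $0$, with $g=\gcd(x,y)$, $x=gx'$, $y=gy'$. Then $(x',y')=R$, so $x'$ or $y'$ is not in $\mathfrak m$, hence is a unit of $R_{\mathfrak m}$. If it is $x'$, then $x\sim g$ divides $y$; otherwise $y$ divides $x$.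

(b) Let $u=D|_{M^0}$, $v=D|_{M^1}$. Since $uv=W$, $vu=W$ and $W\neq0$, both are injective, so $M^0$ and $M^1$ have the same rank (pass to the fraction field). Among the finitely many entries of $u$, one divides all the others. Move it to the corner by row and column permutations, and clear its row and column by elementary operations. Then treat the remaining block in the same way. So, after changes of basis in $M^0$ and $M^1$, $u=\mathrm{diag}(v_1,\dots,v_n)$, and $v_j\neq0$ since $u$ is injective. Over the fraction field $v=Wu^{-1}=\mathrm{diag}(W/v_j)$, and $v$ has entries in $V$. So $v_j\mid W$ and the object is $\bigoplus_je_{v_j}$.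

(c) One of $v_j$, $W/v_j$ divides the other; call it $d_j$. It generates $(v_j,W/v_j)$, and $d_j^2$ divides $v_j\cdot(W/v_j)=W$. $\square$

By Lemma 1(b), the rank-one pieces at $\mathfrak m$ have endomorphism ring $R_{\mathfrak m}/(d)$ with $d^2\mid W$. So the local category is controlled by square divisors of $W$ in $R_{\mathfrak m}$.

## 6. Square divisors in $R_{\mathfrak m}$ come from square divisors in $R$

Suppose that $W_0$ is square-free in $R$. Might it become divisible by the square of a non-unit in some $R_{\mathfrak m}$? Localizing does create new divisors: in $\mathbb Z_{(2)}$ we have $6^2\mid12$. But $6\sim2$ there, and $2^2\mid12$ already in $\mathbb Z$. This is general.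

**Lemma 6.** Let $0\ne W\in R$. If $d\in R_{\mathfrak m}$ and $d^2\mid W$ in $R_{\mathfrak m}$, there is $e\in R$ with $e^2\mid W$ in $R$ and $e\sim d$ in $R_{\mathfrak m}$.

*Proof.* The plan is to correct $d$ by two gcds taken in $R$. Write $d=x/s$ with $x\in R$, $s\in R\setminus\mathfrak m$. Put $d'=\gcd(x,W)$ and $W=d'c$. In $R_{\mathfrak m}$ we have $x\sim d\mid W$, so $(x,W)=(x)$ there, and $d'\sim d$ by Fact A. Since $d'^2\mid W=d'c$ in $R_{\mathfrak m}$ and $d'\neq0$, also $d'\mid c$ in $R_{\mathfrak m}$. Let $e=\gcd(d',c)$, taken in $R$. Then $e^2\mid d'c=W$ in $R$, and in $R_{\mathfrak m}$ we have $e\sim d'\sim d$. $\square$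

In the example $W=12$, $d=6$, $\mathfrak m=(2)$, the proof gives $d'=6$, $c=2$, $e=2$.

**Corollary 7.** If $W\sim W_0$ in $R_{\mathfrak m}$ for some square-free $0\ne W_0\in R$, then $\mathrm{hmf}(R_{\mathfrak m},W)=0$.

*Proof.* By Proposition 5 it suffices to treat an object $e_v$ with $\mathrm{End}(e_v)=R_{\mathfrak m}/(d)$ and $d^2\mid W\sim W_0$ in $R_{\mathfrak m}$. Lemma 6, applied to $W_0$, gives $e\in R$ with $e^2\mid W_0$ in $R$ and $e\sim d$ in $R_{\mathfrak m}$. Since $W_0$ is square-free, $e$ is a unit of $R$. So $d$ is a unit of $R_{\mathfrak m}$ and $e_v\cong0$. $\square$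

This settles the square-free case of Section 2 in all ranks. If $W$ is square-free, all localizations of all Hom-modules vanish, so $\mathrm{hmf}(R,W)=0$ by Lemma 4. No factorization of $W$ was used.

## 7. Gluing over finitely many maximal ideals

**Lemma 8 (gluing).** Let $H$ be an $R$-module killed by $\delta_1\cdots\delta_n$, where $\delta_i$ lies in exactly one maximal ideal $\mathfrak m_i$ and the $\mathfrak m_i$ are distinct. Then $H\to\prod_iH_{\mathfrak m_i}$ is an isomorphism.

*Proof.* For $i\ne j$ no maximal ideal contains both $\delta_i$ and $\delta_j$, so they are comaximal. By the Chinese remainder theorem $R/(\delta_1\cdots\delta_n)=\prod_iR/(\delta_i)$, hence $H=\bigoplus_iH_i$ with $\delta_iH_i=0$. The ring $R/(\delta_i)$ is local with maximal ideal $\mathfrak m_i/(\delta_i)$, so every element of $R\setminus\mathfrak m_i$ acts invertibly on $H_i$, and $(H_i)_{\mathfrak m_i}=H_i$. For $j\neq i$, $\delta_i$ is a unit in $R_{\mathfrak m_j}$ and kills $H_i$, so $(H_i)_{\mathfrak m_j}=0$. Thus $H_{\mathfrak m_i}=H_i$, and the map is the identity of $\bigoplus H_i$. $\square$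

For instance $H=\mathbb Z/6$ is $H_{(2)}\times H_{(3)}=\mathbb Z/2\times\mathbb Z/3$. Applied to Hom-modules, the lemma says that morphisms given separately at finitely many places come from one global morphism. So local isomorphisms lift, even though we never diagonalize over $R$.

## 8. Proof of Theorem 1

**Step 1: normalization.** We arrange that $p_i\nmid W_0$. If $p_i\mid W_0$, write $W_0=p_iW_0'$. As a divisor of $W_0$, $W_0'$ is square-free, and $p_i\nmid W_0'$ because $p_i^2\nmid W_0$. Replace $W_0$ by $W_0'$ and $n_i$ by $n_i+1$. Doing this once for each $i$ with $p_i\mid W_0$ suffices, since passing to a divisor of $W_0$ cannot create divisibility by another $p_j$.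

**Step 2: which maximal ideals matter.** We show that only $\mathfrak m_i=(p_i)$, $1\le i\le N$, do. By Fact B these ideals are maximal; they are distinct because the $p_i$ are pairwise non-associate; and $p_i^k$ ($k\ge1$) lies in $\mathfrak m_i$ and in no other maximal ideal. Put $R_i=R_{\mathfrak m_i}$, $q_i=p_i^{n_i}$ and $Q=\prod_iq_i$.

* In $R_i$ we have $W\sim q_i\sim Q$, because $W_0$ and the $p_j$ with $j\neq i$ are not in $\mathfrak m_i$.
* If $\mathfrak m\notin\{\mathfrak m_1,\dots,\mathfrak m_N\}$, no $p_i$ lies in $\mathfrak m$, so $W\sim W_0$ in $R_{\mathfrak m}$, and $\mathrm{hmf}(R_{\mathfrak m},W)=0$ by Corollary 7.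

**Step 3: localization is fully faithful.** Let $\Phi:\mathrm{hmf}(R,W)\to\prod_i\mathrm{hmf}(R_i,W)$ be the localization functor and $H=\mathrm{Hom}(a,b)$. We first show $QH=0$, so that Lemma 8 applies. At $\mathfrak m\notin\{\mathfrak m_i\}$ we have $H_{\mathfrak m}=0$ by Step 2 and (2). At $\mathfrak m_i$, $Q\sim W$ in $R_i$, and $W$ kills $H_{\mathfrak m_i}$ by Lemma 3. So $QH$ vanishes at all maximal ideals, i.e. $QH=0$. Lemma 8 with $\delta_i=q_i$ and (2) give
$$\mathrm{Hom}(a,b)\;\xrightarrow{\ \cong\ }\;\prod_i\mathrm{Hom}_{\mathrm{hmf}(R_i,W)}(a_{\mathfrak m_i},b_{\mathfrak m_i}). \tag{3}$$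
This is the statement that $\Phi$ is fully faithful.

**Step 4: decomposition.** Given $a$, we build a sum $b$ of objects $e_{p_i^k}$ with $\Phi(b)\cong\Phi(a)$. By Proposition 5, $a_{\mathfrak m_i}\cong\bigoplus_je_{v_{ij}}$ with $v_{ij}\mid W\sim p_i^{n_i}$ in $R_i$. The element $p_i$ is prime in $R_i$. From $v_{ij}v'\sim p_i^{n_i}$, cancelling one factor $p_i$ at a time from $v_{ij}$ or from $v'$, we get $v_{ij}\sim p_i^{k_{ij}}$ with $0\le k_{ij}\le n_i$. By Lemma 1(c) we may replace $v_{ij}$ by $p_i^{k_{ij}}$. Terms with $k_{ij}\in\{0,n_i\}$ are zero objects by Lemma 1(b), and we drop them. Since $p_i^{k}\mid W$ in $R$ for $k\le n_i$, we may define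
$$b=\bigoplus_{i,j}e_{p_i^{k_{ij}}}\in\mathrm{hmf}(R,W).$$
For $i'\ne i$, $p_{i'}^k$ is a unit in $R_i$, so $e_{p_{i'}^k}$ becomes $0$ in $\mathrm{hmf}(R_i,W)$. Hence $b_{\mathfrak m_i}\cong\bigoplus_je_{p_i^{k_{ij}}}\cong a_{\mathfrak m_i}$ for every $i$, i.e. $\Phi(a)\cong\Phi(b)$. A fully faithful functor reflects isomorphism of objects, so $a\cong b$.

**Step 5: equivalence.** It remains to see that $\Phi$ is essentially surjective. Start Step 4 from an arbitrary object $(a_i)_i$ of $\prod_i\mathrm{hmf}(R_i,W)$ instead of $(a_{\mathfrak m_i})_i$. The same construction gives $b$ with $\Phi(b)\cong(a_i)_i$. So $\Phi$ is an equivalence.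

**Step 6: the endomorphism rings are local.** Write $p=p_i$, $n=n_i$, $1\le k\le n-1$. Then $W/p^k=p^{n-k}x$ with $x=W_0\prod_{j\neq i}p_j^{n_j}\notin(p)$. So $(x,p)=R$, and $x$ is comaximal with every power of $p$. If $k\le n-k$, then $(p^k,p^{n-k}x)=(p^k)$. Otherwise $(p^k,p^{n-k}x)=p^{n-k}(p^{2k-n},x)=(p^{n-k})$. By Lemma 1(b),
$$\mathrm{End}(e_{p^k})\cong R/(p^{\min(k,n-k)}). \tag{4}$$
This is a nonzero commutative ring whose only maximal ideal is $(p)/(p^{\min(k,n-k)})$, by Fact B. So it is local, and $\mathrm{hmf}(R,W)$ is Krull–Schmidt. $\blacksquare$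

## 9. The annihilator of an object, and the proof of Theorem 2

In Step 3 the element $Q$ was given by the hypothesis. For general $W$ we need a substitute: an element killing the Hom-modules of a given object whose square divides $W$. We use the textbook fact $\bigcap_{\mathfrak m}R_{\mathfrak m}=R$ inside the fraction field; in particular, divisibility of nonzero elements may be checked at all maximal ideals.

**Proposition 9.** Let $W\neq0$. For every object $a$, the annihilator of $\mathrm{id}_a$ is a principal ideal $(d_a)$, and $d_a^2\mid W$ in $R$. Hence $d_a$ annihilates all $\mathrm{Hom}(a,b)$ and $\mathrm{Hom}(b,a)$. Moreover $\mathrm{Ann}(\mathrm{id}_{a_{\mathfrak m}})=d_aR_{\mathfrak m}$ for all maximal $\mathfrak m$.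

*Proof.* *A finitely generated submodule $F$ of $R^m$ is free.* Project $F$ to the last coordinate. The image is a finitely generated ideal, hence principal, hence free, so the projection splits. Its kernel is a direct summand of $F$, hence a finitely generated submodule of $R^{m-1}$, and one inducts on $m$.

*The annihilator is principal.* Consider
$$\varphi:R\oplus\mathrm{Hom}^{\mathrm{odd}}(M,M)\to\mathrm{Hom}^{\mathrm{even}}(M,M),\qquad(r,h)\mapsto r\,\mathrm{id}-(Dh+hD).$$
Its image is a finitely generated submodule of a finite free module, hence free, so $\ker\varphi$ is a direct summand of a finite free module and thus finitely generated. The ideal $\mathrm{Ann}(\mathrm{id}_a)$ is the projection of $\ker\varphi$ to $R$. So it is finitely generated, hence principal, say $(d_a)$. It contains $W$ by Lemma 3, so $d_a\ne0$. It is the kernel of $R\to\mathrm{End}(a)$, $r\mapsto r\,\mathrm{id}_a$, so by exactness of localization and (2), $\mathrm{Ann}(\mathrm{id}_{a_{\mathfrak m}})=d_aR_{\mathfrak m}$. Since $r f=f\circ(r\,\mathrm{id}_a)$, and similarly on the other side, $d_a$ kills $\mathrm{Hom}(a,b)$ and $\mathrm{Hom}(b,a)$.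

*The square divides $W$.* In $R_{\mathfrak m}$, Proposition 5 gives $a_{\mathfrak m}\cong\bigoplus_je_{v_j}$, and $\mathrm{Ann}(\mathrm{id}_{a_{\mathfrak m}})=\bigcap_j(d_j)$ with $d_j^2\mid W$. Ideals of a valuation domain form a chain, so this finite intersection is one of the $(d_j)$, or $R_{\mathfrak m}$ if there are no summands. Hence $d_a^2\mid W$ in every $R_{\mathfrak m}$, and so in $R$. $\square$

We now prove Theorem 2. Every $d$ with $d^2\mid W$ is nonzero.

**Step 1: (ii)⇔(iii).** This translates between rings $R/(d)$ and factorizations of $d$. If $d$ is a unit there is nothing to prove, so let $d$ be a non-unit. Suppose $R/(d)$ is a finite product of local rings, and let $I_i$ be the kernel of the map from $R$ to the $i$-th factor. The $I_i$ are pairwise comaximal, so $\prod I_i=\bigcap I_i=(d)$. Each $I_i/(d)$ is generated by an idempotent, so $I_i$ is finitely generated and $I_i=(\delta_i)$. Then $d\sim\prod\delta_i$, and the unit can be absorbed into one factor. Since $R/(\delta_i)$ is local, $\delta_i$ lies in exactly one maximal ideal.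

Conversely, let $d$ be factored as in (iii). A maximal ideal contains a product only if it contains a factor, so the product of all factors lying in the same maximal ideal again lies in exactly that maximal ideal. Grouping in this way, $d=\delta_1\cdots\delta_n$ with each $\delta_i$ in exactly one maximal ideal $\mathfrak m_i$, the $\mathfrak m_i$ distinct. The $\delta_i$ are pairwise comaximal, and $R/(d)=\prod R/(\delta_i)$ with every $R/(\delta_i)$ local.

**Step 2: (i)⇒(ii).** We test the Krull–Schmidt property on $e_d$. If $d^2\mid W$, then $\mathrm{End}(e_d)=R/(d)$ by Lemma 2(b). A decomposition $e_d\cong\bigoplus_{i=1}^nx_i$ with all $\mathrm{End}(x_i)$ local gives orthogonal idempotents $\epsilon_i$ in the commutative ring $R/(d)$ with sum $1$, and $\mathrm{End}(x_i)\cong\epsilon_i\,(R/(d))\,\epsilon_i=\epsilon_i(R/(d))$. So $R/(d)=\prod_i\epsilon_i(R/(d))$ is a finite product of local rings.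

**Step 3: (iii)⇒(i), local data.** Let $a$ be an object and $d=d_a$ from Proposition 9. If $d$ is a unit, then $\mathrm{id}_a=0$ and $a\cong0$. Otherwise (iii) applies, since $d^2\mid W$. Grouping as in Step 1, $d=\delta_1\cdots\delta_n$ with $\delta_i$ in exactly one maximal ideal $\mathfrak m_i$, the $\mathfrak m_i$ distinct. For $\mathfrak m\notin\{\mathfrak m_i\}$, $d$ is a unit in $R_{\mathfrak m}$ and kills $\mathrm{id}_{a_{\mathfrak m}}$, so $a_{\mathfrak m}\cong0$. At $\mathfrak m_i$, Proposition 5 gives
$$a_{\mathfrak m_i}\cong\bigoplus_je_{v_{ij}},\qquad(v_{ij},W/v_{ij})=(d_{ij}),\quad d_{ij}\in\{v_{ij},W/v_{ij}\},\quad d_{ij}^2\mid W\text{ in }R_{\mathfrak m_i}.$$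
Drop the terms with $d_{ij}$ a unit; they are zero. Each $e_{v_{ij}}$ is a summand of $a_{\mathfrak m_i}$, so $d\,\mathrm{id}_{e_{v_{ij}}}=0$, which means $d_{ij}\mid d\sim\delta_i$ in $R_{\mathfrak m_i}$.

**Step 4: (iii)⇒(i), global rank-one objects with the same local data.** We replace $d_{ij}$ by an element of $R$ that is a unit away from $\mathfrak m_i$. Write $d_{ij}=x/s$ with $x\in R$, $s\in R\setminus\mathfrak m_i$, and put $w_{ij}=\gcd(x,\delta_i)\in R$. Then:

* $w_{ij}\sim d_{ij}$ in $R_{\mathfrak m_i}$, since $(x,\delta_i)=(d_{ij},\delta_i)=(d_{ij})$ there;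
* $w_{ij}$ is a unit in $R_{\mathfrak m}$ for all $\mathfrak m\neq\mathfrak m_i$, because it divides $\delta_i$, which is a unit there;
* hence $w_{ij}^2\mid W$ in every $R_{\mathfrak m}$, so in $R$;
* $w_{ij}$ lies in exactly one maximal ideal, $\mathfrak m_i$, because $d_{ij}$ is a non-unit of $R_{\mathfrak m_i}$.

Let $b_{ij}=e_{w_{ij}}$ if $d_{ij}=v_{ij}$, and $b_{ij}=e_{W/w_{ij}}$ otherwise. In the second case $W/w_{ij}\sim W/d_{ij}=v_{ij}$ in $R_{\mathfrak m_i}$. So in both cases $(b_{ij})_{\mathfrak m_i}\cong e_{v_{ij}}$ by Lemma 1(c). For $\mathfrak m\neq\mathfrak m_i$, $w_{ij}$ is a unit in $R_{\mathfrak m}$, so $(b_{ij})_{\mathfrak m}\cong0$ by Lemma 1(b). By Lemma 2(b), $\mathrm{End}(b_{ij})=R/(w_{ij})$, which is local. Put $b=\bigoplus_{i,j}b_{ij}$. Then $b_{\mathfrak m_i}\cong a_{\mathfrak m_i}$ for all $i$, and $a_{\mathfrak m}\cong0\cong b_{\mathfrak m}$ for all other $\mathfrak m$.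

**Step 5: (iii)⇒(i), gluing.** We lift the local isomorphisms. The modules $\mathrm{Hom}(a,b)$ and $\mathrm{Hom}(b,a)$ are killed by $d=\delta_1\cdots\delta_n$. By Lemma 8 and (2), mutually inverse isomorphisms $a_{\mathfrak m_i}\rightleftarrows b_{\mathfrak m_i}$, $1\le i\le n$, lift to $f:a\to b$ and $g:b\to a$. The morphisms $gf-\mathrm{id}_a$ and $fg-\mathrm{id}_b$ vanish at each $\mathfrak m_i$ by construction, and at all other $\mathfrak m$ because $a_{\mathfrak m}\cong0\cong b_{\mathfrak m}$. So they are $0$ by Lemma 4. Hence $a\cong b$ is a finite direct sum of objects with local endomorphism rings.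

**Step 6: the indecomposables.** If $w^2\mid W$ and $w$ lies in exactly one maximal ideal, then $\mathrm{End}(e_w)=\mathrm{End}(e_{W/w})=R/(w)$ is local, so both objects are indecomposable. By Steps 3–5 every object is a finite sum of such objects, so every indecomposable is isomorphic to one of them. $\blacksquare$

**Remark (isomorphisms in this list).** Let $w,w'$ be as in Step 6. Isomorphic objects have the same annihilator of the identity, and this annihilator is $(w)$ for $e_w$ and for $e_{W/w}$. So $e_w\cong e_{w'}$ if and only if $w\sim w'$, and likewise for $e_{W/w}\cong e_{W/w'}$, the "if" parts being Lemma 1(c). Also $e_w\cong e_{W/w'}$ forces $w\sim w'$. By Lemma 2(b), $e_w\cong e_{W/w}$ holds if and only if $t=W/w^2$ does not lie in the maximal ideal containing $w$.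

## 10. Counting indecomposables: proof of Theorem 3

**Step 1: critically-finite implies finitely many.** We show that the objects of Theorem 1 are pairwise non-isomorphic. By Theorem 1 every indecomposable is isomorphic to some $e_{p_i^k}$ with $1\le k\le n_i-1$, and all of these are indecomposable. By (4), $\mathrm{Ann}\,\mathrm{End}(e_{p_i^k})=(p_i^{\min(k,n_i-k)})$, so the only possible isomorphisms between different objects in the list are between $e_{p^k}$ and $e_{p^{n-k}}$ with $p=p_i$, $n=n_i$, and we may take $k<n-k$. Lemma 2(a) with $w=p^k$ and $s=p^{n-2k}$ would make $p^{n-2k}$ a unit in $\mathrm{End}(e_{p^k})=R/(p^k)$, which is false. So there are exactly $\sum_i(n_i-1)$ classes.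

For the converse, assume that $\mathrm{hmf}(R,W)$ is Krull–Schmidt with finitely many classes of indecomposables.

**Step 2: a finite set of divisors.** Let $\mathcal S$ be the set of associate classes of elements $w$ with $w^2\mid W$ lying in exactly one maximal ideal. For $w\in\mathcal S$ the object $e_w$ is indecomposable and $\mathrm{Ann}(\mathrm{id}_{e_w})=(w)$. So non-associate $w$ give non-isomorphic $e_w$, and $\mathcal S$ is finite.

**Step 3: square-root divisors factor into primes.** We claim:
$$\text{every non-unit } d \text{ with } d^2\mid W \text{ is a finite product of primes } p \text{ with } p^2\mid W. \tag{5}$$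
By Theorem 2(iii), $d=\prod\delta_i$ with each $\delta_i$ in exactly one maximal ideal. As $\delta_i^2\mid d^2\mid W$, we have $\delta_i\in\mathcal S$. A non-unit divisor $w$ of $\delta_i$ lies in some maximal ideal, and every maximal ideal containing $w$ contains $\delta_i$. So $w$ lies in exactly one, and $w^2\mid W$, i.e. $w\in\mathcal S$. Hence $\delta_i$ has only finitely many divisors up to associates. If $\delta_i$ were not a finite product of irreducibles, it would be a product of two non-units, one of which is again not a finite product of irreducibles; repeating this would produce infinitely many pairwise non-associate divisors of $\delta_i$. So $\delta_i$ is a finite product of irreducibles, which are primes by Fact B. Each such prime $p$ divides $d$, so $p^2\mid d^2\mid W$.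

**Step 4: extracting the prime part of $W$.** For every prime $p$ and $k\ge1$ with $p^{2k}\mid W$, Fact B gives $p^k\in\mathcal S$. Since $\mathcal S$ is finite, there are, up to associates, finitely many primes $p_1,\dots,p_N$ with $p_i^2\mid W$, and $n_i=\max\{n:p_i^n\mid W\}$ is finite and $\ge2$. The $p_i^{n_i}$ are pairwise comaximal and each divides $W$, so their product divides $W$. Write $W=W_0\prod_ip_i^{n_i}$. Then $p_i\nmid W_0$ by maximality of $n_i$.

**Step 5: $W_0$ is square-free.** If a non-unit $d$ had $d^2\mid W_0$, then $d^2\mid W$. By (5) some prime $p$ with $p^2\mid W$ divides $d$. It is associate to some $p_i$, and so $p_i\mid d\mid W_0$, a contradiction. Hence $W$ is critically-finite. $\blacksquare$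

## 11. Entire functions, and a valuation domain with value group $\mathbb Q$

*The Krull–Schmidt property can fail when $W$ is not critically-finite.* Let $R$ be the ring of entire functions, a Bézout domain (Helmer, 1940), and $W=\sin^2(\pi z)$. Take $d=\sin(\pi z)$, so $d^2\mid W$. Evaluation at the integers is a ring map $R\to\mathbb C^{\mathbb Z}$. It is surjective, since entire functions interpolate arbitrary values on $\mathbb Z$. Its kernel is $(d)$, since the zeros of $d$ are simple and are exactly the integers. So $R/(d)\cong\mathbb C^{\mathbb Z}$. This ring has infinitely many idempotents, while a product of $n$ local rings has exactly $2^n$. Condition (ii) of Theorem 2 fails, and $\mathrm{hmf}(R,W)$ is not Krull–Schmidt. By contrast, $W=z^2\sin(\pi z)=z^3\cdot(\sin(\pi z)/z)$ falls under Theorem 1, and its indecomposables are $e_z$ and $e_{z^2}$.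

*Critical finiteness is not necessary for the bare Krull–Schmidt property.* Over a valuation domain every non-unit lies in exactly one maximal ideal, so Theorem 2(iii) holds for every $W\neq0$. Suppose that the value group is $\mathbb Q$. For example, let $F$ be a field, consider finite sums $\sum c_qx^q$ with $q\in\mathbb Q_{\ge0}$ and $c_q\in F$, and localize at the ideal of sums without constant term. Every nonzero sum is $x^q$ times a sum with nonzero constant term, so every nonzero element of the localization is $x^q$ times a unit. A non-unit is $\sim x^q$ with $q>0$. It is divisible by the square of the non-unit $x^{q/2}$, so it is not square-free. It is not prime either, since it divides $x^{q/2}\cdot x^{q/2}$ but not $x^{q/2}$. So no non-unit of this ring is critically-finite, although $\mathrm{hmf}(R,W)$ is always Krull–Schmidt. For $W=x$, Theorem 2 lists the indecomposables as the $e_{x^q}$ with $0<q<1$. By the remark in Section 9 they are pairwise non-isomorphic, so there are infinitely many, in agreement with Theorem 3: critical finiteness of $W$ is precisely the Krull–Schmidt property together with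 finiteness of the set of indecomposables.
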